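\title{Semilinearity of excess intersections under iteration of automorphisms}

\begin{abstract}
Let $\phi$ be an automorphism of a smooth variety $X$ over an algebraically closed field of characteristic zero, let $V$ be a $\phi$-invariant subvariety, and let $Y$ and $Z$ be subvarieties containing $V$ whose codimensions add up to that of $V$. We prove that the set of integers $n$ for which $Y\cap\phi^n(Z)$ has larger than expected dimension along $V$ is the union of a finite set and finitely many residue classes. This answers a question of Lesieutre and Litt. The proof interpolates the iterates $p$-adically and expresses a lower bound on the local dimension as a family of rank conditions; it allows several automorphisms and a singular ambient scheme. We also determine which sets occur for each pair of codimensions, and show that the statement fails in positive characteristic.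
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $k$ be an algebraically closed field of characteristic zero. We fix two subvarieties that both contain an invariant subvariety, move one of them by the iterates of an automorphism, and ask at which times they meet in more than they are forced to.

\begin{definition}[The basic setting]\label{def:setting}
Let $X$ be a smooth variety over $k$ and $\phi\colon X\to X$ an automorphism. Let $V\subset X$ be an irreducible closed subvariety with generic point $\eta$ and $\phi(V)=V$. Let $Y,Z\subset X$ be irreducible closed subvarieties containing $V$, with $Y$ regular at $\eta$, whose codimensions $b=\operatorname{codim}_XY$ and $c=\operatorname{codim}_XZ$ satisfy $b+c=\operatorname{codim}_XV$. The \emph{exceptional set} is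
\[
E=\{n\in\mathbb Z:\ V \text{ is not an irreducible component of } Y\cap\phi^n(Z)\}.
\]
For $n\in E$ we say that $Y\cap\phi^n(Z)$ has \emph{larger than expected dimension along $V$}.
\end{definition}

The connected component of $X$ that contains $V$ is irreducible, contains $Y$ and $Z$, and is preserved by $\phi$, so we may and do take $X$ irreducible. The terminology is explained as follows. On a smooth variety every irreducible component of an intersection of subvarieties of codimensions $b$ and $c$ has codimension at most $b+c$. Since $V=\phi^n(V)\subset\phi^n(Z)$, the intersection $Y\cap\phi^n(Z)$ always contains $V$, which has codimension exactly $b+c$. So either $V$ is a component, and near $\eta$ the intersection is as small as it can be, or some component strictly contains $V$. Applying $\phi^{-n}$, which preserves $V$, one may equally test $\phi^{-n}(Y)\cap Z$.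

\begin{example}\label{ex:lines}
Let $X=\mathbb A^2$, $V=\{0\}$, let $\phi$ be linear and let $Y,Z$ be lines through $0$. Then $n\in E$ if and only if $\phi^{-n}(Y)=Z$.
\begin{enumerate}
\item If $\phi=\mathrm{id}$ and $Y\ne Z$, then $E=\emptyset$.
\item Let $s\in\mathbb Z$, $\phi^{-1}(x_0,x_1)=(x_0,x_1+x_0)$, $Y=k(1,0)$ and $Z=k(1,s)$. Then $\phi^{-n}(Y)=k(1,n)$, and $E=\{s\}$ because $k$ has characteristic zero.
\item Let $\zeta$ be a primitive $N$-th root of unity, $\phi^{-1}=\operatorname{diag}(1,\zeta)$, $Y=k(1,1)$ and $Z=k(1,\zeta^a)$. Then $\phi^{-n}(Y)=k(1,\zeta^n)$, and $E=a+N\mathbb Z$.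
\end{enumerate}
\end{example}

These are two mechanisms: a coincidence at one time, and periodicity. If no third mechanism exists, $E$ should be built from single integers and residue classes. Call a subset of $\mathbb Z$ \emph{semilinear} if it is the union of a finite set and finitely many residue classes $a+N\mathbb Z=\{a+Nm:m\in\mathbb Z\}$, with $a\in\mathbb Z$ and $N\ge1$. The moduli may differ from class to class; replacing them by a common multiple, one may take a single modulus. The classes are two-sided, so an infinite semilinear set contains both positive and negative integers.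

It is known that $E$ is semilinear when $Z$ is a divisor. Lesieutre and Litt \cite{LL} pose the following question. There it follows the remark ``if $Z$ is no longer a divisor'', and we read it accordingly, with no assumption on $\operatorname{codim}_XZ$.

\medskip
\noindent\textbf{Question.} \emph{In the basic setting, suppose $\operatorname{codim}_XY>1$. Is the exceptional set semilinear?}
\medskip

The next lemma shows what is special about codimension one.

\begin{lemma}\label{lem:contain}
In the basic setting, if $c=1$ then $E=\{n:\phi^{-n}(Y)\subset Z\}$, and if $b=1$ then $E=\{n:\phi^n(Z)\subset Y\}$.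
\end{lemma}

\begin{proof}
Let $c=1$. Then $\dim Y=\dim X-b=\dim V+1$. If $n\in E$, some component $W'$ of $Y\cap\phi^n(Z)$ strictly contains $V$, so $\dim W'\ge\dim V+1=\dim Y$. As $W'\subset Y$ and $Y$ is irreducible, $W'=Y$, hence $Y\subset\phi^n(Z)$. Conversely, if $Y\subset\phi^n(Z)$, the intersection is the irreducible set $Y\ne V$, so $n\in E$. For $b=1$ we have $\dim\phi^n(Z)=\dim V+1$, and the argument applies with $Y$ and $\phi^n(Z)$ exchanged.
\end{proof}

A containment is the vanishing of known functions on a known subvariety. When $b,c\ge2$, the excess component is not known in advance and may change with $n$, as in Section~\ref{sec:planes}. What has to be controlled is then a dimension, and it is not evident that ``dimension at least $j$'' is the vanishing of functions of $n$ at all.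

\subsection{Results}

The answer to the question is yes, and it follows from a more general statement. For a closed subscheme $W$ of a scheme $X$ of finite type over a field and a point $\eta\in X$, let $\dim_\eta W$ be the maximum of the dimensions of the irreducible components of $W$ that contain $\eta$, and $-\infty$ if there are none.

\begin{theorem}\label{thm:main}
Let $k$ be a field of characteristic zero, $X$ a separated $k$-scheme of finite type, $\phi_1,\dots,\phi_r$ automorphisms of $X$ over $k$ (not assumed to commute), $Z_1,\dots,Z_r\subset X$ closed subschemes, and $V\subset X$ an irreducible closed subset with generic point $\eta$. For every integer $j\ge0$ the set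
\[
E_j=\{n\in\mathbb Z:\ \dim_\eta(\phi_1^n(Z_1)\cap\dots\cap\phi_r^n(Z_r))\ge j\}
\]
is semilinear. The modulus can be chosen independently of $j$.
\end{theorem}

Here $V$ is not assumed invariant under the $\phi_i$, nor contained in the $Z_i$.

\begin{corollary}\label{cor:answer}
In the basic setting, with no restriction on $\operatorname{codim}_XY$ or $\operatorname{codim}_XZ$, the exceptional set is semilinear.
\end{corollary}

\begin{proof}
Take $r=2$, $(\phi_1,Z_1)=(\mathrm{id},Y)$ and $(\phi_2,Z_2)=(\phi,Z)$. Since $V\subset Y\cap\phi^n(Z)$, we have $n\in E$ if and only if some component of $Y\cap\phi^n(Z)$ strictly contains $V$. A component that contains $\eta$ contains $V$, and it does so strictly if and only if its dimension is at least $\dim V+1$. Hence $E=E_{\dim V+1}$.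
\end{proof}

The proof uses neither the regularity of $Y$ nor the condition on the codimensions; the invariance of $V$ serves only to give $V\subset\phi^n(Z)$. The codimensions do decide which semilinear sets occur.

\begin{theorem}\label{thm:which}
Let $k$ be algebraically closed of characteristic zero and $b,c\ge1$. The sets that occur as exceptional sets in the basic setting with $\operatorname{codim}_XY=b$ and $\operatorname{codim}_XZ=c$ are exactly the following.
\begin{enumerate}
\item For $(b,c)=(1,1)$: the empty set, the one-element sets, and the single residue classes $a+N\mathbb Z$.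
\item For $(b,c)\in\{(1,2),(2,1)\}$: the finite sets, and the finite unions of residue classes.
\item For all other $(b,c)$, in particular for all $b,c\ge2$: all semilinear sets.
\end{enumerate}
Every listed set is realized with $X=\mathbb A^{b+c}$, $\phi$ linear, $V=\{0\}$ and $Y$ smooth.
\end{theorem}

For instance, $\{1\}\cup2\mathbb Z$ occurs for $(2,2)$ and for $(1,3)$, but not for $(1,2)$. Finally, the hypothesis on the characteristic is needed.

\begin{proposition}\label{prop:charp}
If $k$ is algebraically closed of characteristic $p>0$ and not algebraic over $\mathbb F_p$, the analogue of Corollary~\ref{cor:answer} fails, already for $(b,c)=(2,2)$.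
\end{proposition}

Section~\ref{sec:planes} works out the method for two planes in $\mathbb A^4$. Sections~\ref{sec:reduction}--\ref{sec:rank} prove Theorem~\ref{thm:main}, Section~\ref{sec:which} proves Theorem~\ref{thm:which}, and Section~\ref{sec:charp} proves Proposition~\ref{prop:charp}.

\section{Two planes in four-space}\label{sec:planes}

We first recall the $p$-adic tools. Let $v_p$ be the $p$-adic valuation, and let $\mathcal A=\mathbb Q_p\langle T\rangle$ be the ring of power series $g=\sum_sg_sT^s$ over $\mathbb Q_p$ with $g_s\to0$. It is complete for the norm $\|g\|=\max_s|g_s|_p$. Each $g\in\mathcal A$ converges at every $m\in\mathbb Z_p$, evaluation at $m$ is a ring homomorphism $\mathcal A\to\mathbb Q_p$, and $|g(m)|_p\le\|g\|$. We use two standard facts.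
\begin{itemize}
\item \emph{Strassmann's theorem.} A nonzero element of $\mathcal A$ has only finitely many zeros in $\mathbb Z_p$.
\item $v_p(s!)=\sum_{i\ge1}\lfloor s/p^i\rfloor\le s/(p-1)$ for all $s\ge0$.
\end{itemize}
By Strassmann's theorem, the set of $m\in\mathbb Z$ at which every member of a family $G\subset\mathcal A$ vanishes is $\mathbb Z$ if $G\subset\{0\}$ and is finite otherwise, however large $G$ is. This dichotomy is the source of semilinearity: the aim is to find $N$ such that, on each class $n=a+Nm$, the condition on $n$ is the vanishing at $m$ of such a family.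

Let $X=\mathbb A^4$, $V=\{0\}$, and
\[
\phi^{-1}(x_0,x_1,x_2,x_3)=(2x_0,3x_1,x_3,x_2),\qquad Y=Z=\{x_0+x_1+x_2=0,\ x_3=0\}.
\]
A point $x$ lies in $\phi^n(Z)$ if and only if $\phi^{-n}(x)\in Z$, so the equations of $\phi^n(Z)$ are those of $Z$ pulled back by $\phi^{-n}$. The linear space $Y\cap\phi^n(Z)$ is therefore the kernel of
\[
\begin{pmatrix}1&1&1&0\\0&0&0&1\\2^n&3^n&1&0\\0&0&0&1\end{pmatrix}\ (n\text{ even}),\qquad
\begin{pmatrix}1&1&1&0\\0&0&0&1\\2^n&3^n&0&1\\0&0&1&0\end{pmatrix}\ (n\text{ odd}).
\]
\emph{Dimension is a rank condition:} $n\in E_j$ if and only if the rank is at most $4-j$, that is, all minors of size $5-j$ vanish. For even $n$ the determinant is zero, and the rank is at most $2$ if and only if $2^n=3^n=1$. For odd $n$ the determinant is $\pm(3^n-2^n)$, and the rank is at least $3$, since the first, second and fourth rows are independent.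

\emph{The entries interpolate.} Real inequalities settle these equations at once, but they have no counterpart in general, so we argue $5$-adically. We have $\phi^{-4}=\operatorname{diag}(16,81,1,1)=1+\Delta$ with $\Delta=\operatorname{diag}(15,80,0,0)\equiv0\pmod5$. For $m\in\mathbb Z$ the binomial series gives $16^m=\sum_s\binom ms15^s$ in $\mathbb Z_5$, which is the value at $m$ of
\[
\gamma(T)=\sum_{s\ge0}\frac{15^s}{s!}\,T(T-1)\cdots(T-s+1).
\]
This series converges in $\mathbb Q_5\langle T\rangle$ because $v_5(15^s/s!)\ge 3s/4$. The same holds for $81^m$ with $80$ in place of $15$. So on each class $n=a+4m$ all minors are values at $m$ of elements of $\mathbb Q_5\langle T\rangle$. We go through the classes, using $16^m\equiv81^m\equiv1\pmod 5$.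
\begin{itemize}
\item For $a=1$ and $a=3$, $3^n-2^n\equiv3^a-2^a$ is $1$ or $19$ modulo $5$, hence nonzero. No odd $n$ lies in $E_1$.
\item For $a=0$ and $a=2$ the determinant is the zero series, and the whole class lies in $E_1$.
\item For $a=2$, $2^n-1\equiv3\pmod 5$, so the class does not meet $E_2$.
\item For $a=0$, the integer $v_5(15^s/s!)$ is at least $2$ for $s\ge2$, so $\gamma(T)-1=T(15+25h(T))$ with $\|h\|\le1$. The second factor has valuation $1$ at every $m$, so the only zero is $m=0$, where $\phi^0(Z)=Y$.
\end{itemize}
Thus $E=E_1=2\mathbb Z$ and $E_2=\{0\}$.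

For even $n\neq0$ the excess component is the line in $Y$ given by $(2^n-1)x_0+(3^n-1)x_1=0$. On it $x_1/x_0=-(2^n-1)/(3^n-1)$, a nonzero rational number that tends to $0$ as $n\to\infty$; on its image under $\phi^{-n}$, a line in $Z$, the ratio is $-(1-2^{-n})/(1-3^{-n})$, which tends to $-1$ and never equals $-1$. So infinitely many lines of $Y$ and infinitely many lines of $Z$ are involved, and the excess is not the containment of a fixed subvariety.

Four things stand between this example and Theorem~\ref{thm:main}. The point $\eta$ is not closed and the field $k$ is not $\mathbb Q$ (Section~\ref{sec:reduction}). The automorphisms need not fix the point at which the dimension is measured (Section~\ref{sec:coords}). They are not linear (Section~\ref{sec:interp}). And the dimension of a local ring is not the corank of one matrix (Section~\ref{sec:rank}).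

\section{Reduction to a $p$-adic point}\label{sec:reduction}

In the example we reduced modulo $p$ and used that $\phi$ has finite order on a finite set. To do so in general we replace $\eta$ by a rational point over a larger field, and that field by $\mathbb Q_p$. The quantity $\dim_\eta$ survives such changes.

\begin{lemma}\label{lem:basechange}
Let $X_0$ be a scheme of finite type over a field $k_0$, $W_0\subset X_0$ a closed subscheme, $L\supset k_0$ a field, and $\xi$ a point of $(X_0)_L$ with image $\xi_0\in X_0$. Then $\dim_\xi(W_0)_L=\dim_{\xi_0}W_0$. If $\xi$ is $L$-rational, this number is the Krull dimension of $\mathcal O_{(W_0)_L,\xi}$, where the zero ring has dimension $-\infty$.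
\end{lemma}

\begin{proof}
We use two standard facts on schemes of finite type over a field: if $W'$ is integral over $k_0$, every irreducible component of $W'_L$ has dimension $\dim W'$; and the local ring at a closed point has as its dimension the largest dimension of a component through that point. The second fact gives the last assertion, since a rational point is closed.

Let $W'_1,\dots,W'_q$ be the reduced irreducible components of $W_0$. As a set, $(W_0)_L$ is the union of the components $C$ of the schemes $(W'_i)_L$. Every component of $(W_0)_L$ is such a $C$, and every such $C$ lies in a component of $(W_0)_L$, so $\dim_\xi(W_0)_L$ is the largest dimension of a $C$ that contains $\xi$. Some component of $(W'_i)_L$ contains $\xi$ if and only if $\xi\in(W'_i)_L$, that is, $\xi_0\in W'_i$, and that component has dimension $\dim W'_i$. Hence $\dim_\xi(W_0)_L=\max\{\dim W'_i:\xi_0\in W'_i\}=\dim_{\xi_0}W_0$.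
\end{proof}

The passage to $\mathbb Q_p$ rests on the embedding theorem of Lech and Cassels.

\begin{theorem}[\cite{Cassels}]\label{thm:cassels}
Let $K$ be a finitely generated field over $\mathbb Q$ and $C\subset K\setminus\{0\}$ a finite set. For infinitely many primes $p$ there is an embedding $K\hookrightarrow\mathbb Q_p$ that sends every element of $C$ to a $p$-adic unit.
\end{theorem}

We reduce Theorem~\ref{thm:main} to the following statement.

\begin{proposition}\label{prop:padic}
Let $p\ge3$ be a prime, $\mathcal X$ a scheme of finite type over $\mathbb Z_p$, $\phi_1,\dots,\phi_r$ automorphisms of $\mathcal X$ over $\mathbb Z_p$, $\mathcal Z_1,\dots,\mathcal Z_r\subset\mathcal X$ closed subschemes, and $v\in\mathcal X(\mathbb Z_p)$ a section. Let $B$ be the local ring of $\mathcal X_{\mathbb Q_p}$ at the $\mathbb Q_p$-rational point defined by $v$, and let $J_n\subset B$ be the ideal of $\bigcap_i\phi_i^n(\mathcal Z_i)$. There is an integer $N\ge1$ such that for all $j\ge0$ and all $a\in\{0,\dots,N-1\}$ the set $\{m\in\mathbb Z:\dim B/J_{a+Nm}\ge j\}$ is finite or equal to $\mathbb Z$.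
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Proposition~\ref{prop:padic}]
The scheme $X$, the maps $\phi_i^{\pm1}$ and the subschemes $Z_i$ are described by finitely many elements of $k$. So there are a subfield $k_0\subset k$, finitely generated over $\mathbb Q$, a $k_0$-scheme $X_0$ of finite type, automorphisms $\phi_i$ of $X_0$ and closed subschemes $Z_{i,0}$ whose base changes to $k$ are the given data. Put $W_{n,0}=\bigcap_i\phi_i^n(Z_{i,0})$; its base change to $k$ is $W_n=\bigcap_i\phi_i^n(Z_i)$. Let $\eta_0\in X_0$ be the image of $\eta$ and $K$ its residue field, which is finitely generated over $k_0$, hence over $\mathbb Q$. The canonical morphism $\operatorname{Spec}K\to X_0$ defines a $K$-rational point $v$ of $(X_0)_K$ over $\eta_0$.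

The field $K$ is the union of its finitely generated subrings, and the data over $K$, including $v$ and the identities $\phi_i\phi_i^{-1}=\phi_i^{-1}\phi_i=\mathrm{id}$, involve finitely many elements and relations. So for a suitable finitely generated subring $A\subset K$ they extend to a scheme of finite type over $A$ with automorphisms, closed subschemes and a section. Apply Theorem~\ref{thm:cassels} with $C$ a finite set of nonzero generators of $A$, and choose $p\ge3$ among the primes it gives. The embedding $K\hookrightarrow\mathbb Q_p$ maps $A$ into $\mathbb Z_p$. Base change along $A\to\mathbb Z_p$ gives $\mathcal X$, $\phi_i$, $\mathcal Z_i$, $v$ as in Proposition~\ref{prop:padic}. Since $A\to\mathbb Q_p$ factors through $K$, the generic fiber of $\mathcal X$ is $(X_0)_{\mathbb Q_p}$, that of $\bigcap_i\phi_i^n(\mathcal Z_i)$ is $(W_{n,0})_{\mathbb Q_p}$, and the $\mathbb Q_p$-point $v$ lies over $\eta_0$. Lemma~\ref{lem:basechange}, applied with $L=k$ and with $L=\mathbb Q_p$, gives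
\[
\dim_\eta W_n=\dim_{\eta_0}W_{n,0}=\dim B/J_n .
\]
By Proposition~\ref{prop:padic}, each residue class modulo $N$ is contained in $E_j$ or meets it in a finite set, and $N$ does not depend on $j$.
\end{proof}

\section{Coordinates along the section}\label{sec:coords}

We keep the notation of Proposition~\ref{prop:padic}. The dimension is measured in $B$, but no power of $\phi_i$ need fix the generic point of $v$, so the automorphisms do not act on $B$. They do permute the finite set $\mathcal X(\mathbb F_p)$, so there is $N_1\ge1$ such that every $\phi_i^{N_1}$ fixes the reduction $\bar v\in\mathcal X(\mathbb F_p)$ of $v$. The ring to use is therefore $O=\mathcal O_{\mathcal X,\bar v}$: the maps $\phi_i^{N_1}$ act on it, and $B$ is one of its localizations.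

The ring $O$ is a noetherian local $\mathbb Z_p$-algebra with maximal ideal $\mathfrak n$ and residue field $\mathbb F_p$. The section gives a local $\mathbb Z_p$-algebra map $v^*\colon O\to\mathbb Z_p$, which is surjective. Let $P$ be its kernel. Then $O/P=\mathbb Z_p$ and $\mathfrak n=P+pO$. The prime $P$ corresponds to the generic point of $v$, which lies in the open subscheme $\mathcal X_{\mathbb Q_p}$, so $B=O_P$. Its maximal ideal is $\mathfrak m=PB$ and its residue field is $\mathbb Q_p$.

Since $\mathfrak n=P+pO$, the ideal $P$ maps onto the $\mathbb F_p$-vector space $\mathfrak n/(\mathfrak n^2+pO)$. Choose $x_1,\dots,x_e\in P$ whose classes form a basis of this space. A basis will make the linear parts of the automorphisms invertible; the choice inside $P$ makes the same elements serve as coordinates on $B$.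

\begin{lemma}\label{lem:coords}
We have $\mathfrak n=(p,x_1,\dots,x_e)$ and $P=(x_1,\dots,x_e)$. For every $d\ge0$ the monomials $x^\alpha$ with $|\alpha|\le d$ span $B/\mathfrak m^{d+1}$ over $\mathbb Q_p$.
\end{lemma}

\begin{proof}
The classes of $p,x_1,\dots,x_e$ span $\mathfrak n/\mathfrak n^2$, so they generate $\mathfrak n$ by Nakayama's lemma. The ring $O'=O/(x_1,\dots,x_e)$ is noetherian local with maximal ideal $(p)$. By Krull's intersection theorem $\bigcap_s p^sO'=0$, so every nonzero element of $O'$ is a unit times a power of $p$, and has nonzero image under $O'\to O/P=\mathbb Z_p$. This map is therefore injective, which means $P=(x_1,\dots,x_e)$. Hence $\mathfrak m=(x_1,\dots,x_e)B$, and $\mathfrak m^i/\mathfrak m^{i+1}$ is spanned over $B/\mathfrak m=\mathbb Q_p$ by the monomials of degree $i$.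
\end{proof}

To compute with coefficients we pass to power series. Let $\hat O$ be the $\mathfrak n$-adic completion of $O$, and let $S=\mathbb Z_p[[x_1,\dots,x_e]]$, a complete noetherian local ring with maximal ideal $\mathfrak n_S=(p,x_1,\dots,x_e)$ and residue field $\mathbb F_p$. We recall two standard facts.
\begin{itemize}
\item[(A)] If $S'$ is a complete noetherian local $\mathbb Z_p$-algebra whose maximal ideal $\mathfrak n'$ contains $p$, and $y_1,\dots,y_e\in\mathfrak n'$, there is a unique local $\mathbb Z_p$-algebra map $S\to S'$ with $x_l\mapsto y_l$.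
\item[(B)] If moreover $S'$ has residue field $\mathbb F_p$ and the induced map $\mathfrak n_S/\mathfrak n_S^2\to\mathfrak n'/\mathfrak n'^2$ is surjective, then $S\to S'$ is surjective (by successive approximation).
\end{itemize}
By (A), (B) and Lemma~\ref{lem:coords} there is a local surjection $\pi\colon S\to\hat O$ with $x_l\mapsto x_l$. It need not be injective, since $\mathcal X$ may be singular or not flat over $\mathbb Z_p$. We call $\tilde h\in S$ a \emph{lift} of $h\in O$ if $\pi(\tilde h)$ is the image of $h$ in $\hat O$.

A lift approximates $h$ in the $\mathfrak n$-adic topology of $O$, while we need $h$ modulo powers of $\mathfrak m$ in $B$, where $p$ is invertible. The rings $O/P^{d+1}$ connect the two.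

\begin{lemma}\label{lem:jets}
If $\tilde h=\sum_\alpha c_\alpha x^\alpha\in S$ is a lift of $h\in O$, then $h\equiv\sum_{|\alpha|\le d}c_\alpha x^\alpha\pmod{\mathfrak m^{d+1}}$ in $B$ for every $d\ge0$.
\end{lemma}

\begin{proof}
Put $O_d=O/P^{d+1}$. It is filtered by the modules $P^i/P^{i+1}$, $0\le i\le d$, each finite over $O/P=\mathbb Z_p$. So $O_d$ is a finite $\mathbb Z_p$-module, hence $p$-adically complete. The ideal $\mathfrak n^{s+d}$ is generated by the products $p^ix^\alpha$ with $i+|\alpha|=s+d$; those with $|\alpha|>d$ vanish in $O_d$ and the others have $i\ge s$. Thus $\mathfrak n^{s+d}O_d\subset p^sO_d\subset\mathfrak n^sO_d$, so $O_d$ is also $\mathfrak n$-adically complete, and $O\to O_d$ extends to a ring map $\hat O\to O_d$. The composite $S\to\hat O\to O_d$ sends $\tilde h$ to the class of $h$. It is a $\mathbb Z_p$-algebra map with $x_l\mapsto x_l$, so it kills the ideal generated by the monomials of degree $d+1$, and this ideal contains $\sum_{|\alpha|>d}c_\alpha x^\alpha$. Hence $h\equiv\sum_{|\alpha|\le d}c_\alpha x^\alpha$ modulo $P^{d+1}$ in $O$, and $P^{d+1}B=\mathfrak m^{d+1}$.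
\end{proof}

\section{Interpolating the iterates}\label{sec:interp}

In Section~\ref{sec:planes} the binomial series applied to a matrix congruent to $1$ modulo $p$. It applies equally to a linear operator on a ring of functions. Let $R=\mathbb Z_p\langle t_1,\dots,t_e\rangle$ be the ring of power series over $\mathbb Z_p$ whose coefficients tend to $0$. It is the $p$-adic completion of $\mathbb Z_p[t_1,\dots,t_e]$, and $R/pR=\mathbb F_p[t_1,\dots,t_e]$.

\begin{lemma}\label{lem:binomial}
Let $p\ge3$ and let $\Psi\colon R\to R$ be $\mathbb Z_p$-linear with $(\Psi-1)(R)\subset pR$. Then $\Psi$ is bijective, and for each $\rho\in R$ and each multi-index $\alpha$ there is $\gamma\in\mathcal A$ such that, for all $m\in\mathbb Z$, the coefficient of $t^\alpha$ in $\Psi^m\rho$ is $\gamma(m)$.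
\end{lemma}

\begin{proof}
Put $\Delta=\Psi-1$. By linearity $\Delta^s(R)\subset p^sR$. For $m\in\mathbb Z$ the numbers $\binom ms$ are integers, so $L_m=\sum_{s\ge0}\binom ms\Delta^s$ converges to a $\mathbb Z_p$-linear operator on $R$. On $R/p^iR$ the operator $\Delta$ is nilpotent and the sums are finite, so Vandermonde's identity $\sum_{s+s'=s''}\binom ms\binom{m'}{s'}=\binom{m+m'}{s''}$ gives $L_mL_{m'}=L_{m+m'}$ modulo $p^i$ for every $i$, hence on $R$. As $L_0=1$ and $L_1=\Psi$, the operator $\Psi$ has inverse $L_{-1}$, and $\Psi^m=L_m$ for all $m\in\mathbb Z$.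

Let $d_s\in p^s\mathbb Z_p$ be the coefficient of $t^\alpha$ in $\Delta^s\rho$. The coefficient of $t^\alpha$ in $\Psi^m\rho$ is $\sum_s\binom msd_s$. We have $\binom Tsd_s=\frac{d_s}{s!}\,T(T-1)\cdots(T-s+1)$, where the product has integer coefficients and
\[
v_p(d_s/s!)\ge s-\frac s{p-1}\ge\frac s2 .
\]
So $\gamma=\sum_s\binom Tsd_s$ converges in $\mathcal A$, and $\gamma(m)$ is the required coefficient.
\end{proof}

\begin{remark}
The lemma fails for $p=2$. For $\Psi=-1$ and $\rho=1$ we would have $\gamma(m)=(-1)^m$; then $\gamma-1$ has infinitely many zeros, so $\gamma=1$ by Strassmann's theorem, contradicting $\gamma(1)=-1$.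
\end{remark}

One cannot apply this argument on $S$ itself, because no power of an automorphism need be congruent to the identity modulo $pS$. For example, the $m$-th power of $(x_1,x_2)\mapsto(x_1,x_2(1+x_1))$ sends $x_2$ to $x_2(1+x_1)^m$, which differs from $x_2$ in $\mathbb F_p[[x_1,x_2]]$ for $m\ge1$. The remedy is the substitution $x=pt$, which magnifies the set of points with $x\equiv0\pmod p$ to unit size. It multiplies the terms of degree $i$ by $p^{i-1}$, so that only an affine map is left modulo $p$; the example becomes $(t_1,t_2)\mapsto(t_1,t_2(1+pt_1))$. Invertible affine maps over $\mathbb F_p$ form a finite group.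

\begin{proposition}\label{prop:interp}
There is an integer $N\ge1$ such that each $\sigma_i=\phi_i^{-N}$ fixes $\bar v$ and the following holds. For every $i$ and every $h\in O$ there are elements $\gamma_\alpha\in\mathcal A$, indexed by the multi-indices $\alpha$, such that in $B$
\[
(\sigma_i^*)^mh\equiv\sum_{|\alpha|\le d}\gamma_\alpha(m)\,x^\alpha\pmod{\mathfrak m^{d+1}}\qquad\text{for all }m\in\mathbb Z,\ d\ge0 .
\]
\end{proposition}

\begin{proof}
Let $M$ be the order of the affine group $\mathrm{AGL}_e(\mathbb F_p)$ and $N=N_1M$; this number does not depend on $i$. Fix $i$ and put $\psi=\phi_i^{-N_1}$, so that $\sigma_i=\psi^M$. Since $\psi$ fixes $\bar v$, it induces a $\mathbb Z_p$-algebra automorphism $\psi^*$ of $O$ and of $\hat O$.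

\emph{Step 1: lifting to $S$.} Choose lifts $f_l\in S$ of $\psi^*(x_l)\in\mathfrak n$. They lie in $\mathfrak n_S$ because $\pi$ is local. Let $\tilde\psi\colon S\to S$ be the local $\mathbb Z_p$-algebra map with $x_l\mapsto f_l$. Then $\pi\tilde\psi=\psi^*\pi$ by the uniqueness in (A). Write
\[
f_l=pb_l+\sum_ja_{lj}x_j+\sum_{|\alpha|\ge2}c_{l,\alpha}x^\alpha,\qquad b_l,\ a_{lj},\ c_{l,\alpha}\in\mathbb Z_p .
\]
Applying $\pi$, we see that $\psi^*(x_l)\equiv\sum_ja_{lj}x_j$ in $\mathfrak n/(\mathfrak n^2+pO)$, a space that does not change under completion. So $(a_{lj}\bmod p)$ is the matrix of the automorphism induced by $\psi^*$ in the basis $x_1,\dots,x_e$, and it is invertible. On $\mathfrak n_S/\mathfrak n_S^2$, which has basis $p,x_1,\dots,x_e$, the map $\tilde\psi$ acts by $p\mapsto p$ and $x_l\mapsto b_lp+\sum_ja_{lj}x_j$, which is bijective. By (B), $\tilde\psi$ is surjective. A surjective endomorphism of a noetherian ring is injective: the kernels of its powers stabilize, so if $\tilde\psi y=0$ and $y=\tilde\psi^qy'$ with $q$ large, then $y'\in\ker\tilde\psi^{q+1}=\ker\tilde\psi^q$ and $y=0$. Thus $\tilde\psi$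 is an automorphism, and $\pi\tilde\psi^m=(\psi^*)^m\pi$ for all $m\in\mathbb Z$.

\emph{Step 2: rescaling.} Let $\iota\colon S\to R$ be the injective ring map $\sum c_\alpha x^\alpha\mapsto\sum p^{|\alpha|}c_\alpha t^\alpha$. It sends $x_l$ to $pt_l$ and $\mathfrak n_S$ into $pR$. Put
\[
F_l=p^{-1}\iota(f_l)=b_l+\sum_ja_{lj}t_j+\sum_{|\alpha|\ge2}p^{|\alpha|-1}c_{l,\alpha}t^\alpha\in R,
\]
and let $\Psi\colon R\to R$ be the $\mathbb Z_p$-algebra map with $t_l\mapsto F_l$, defined on polynomials and extended to the $p$-adic completion. The maps $\Psi\iota$ and $\iota\tilde\psi$ are $\mathbb Z_p$-algebra maps $S\to R$ that send $x_l$ to $pF_l=\iota(f_l)$, so they agree on $\mathbb Z_p[x]$. Both send $\mathfrak n_S^s$ into $p^sR$, and $S=\mathbb Z_p[x]+\mathfrak n_S^s$ for every $s$. Hence $\Psi\iota=\iota\tilde\psi$.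

\emph{Step 3: the binomial series.} Modulo $p$, $\Psi$ is the substitution $t_l\mapsto b_l+\sum_ja_{lj}t_j$ on $\mathbb F_p[t]$, which is invertible by Step 1. The invertible affine substitutions form a group of order $M$, so $\Psi_i=\Psi^M$ satisfies $(\Psi_i-1)(R)\subset pR$, and Lemma~\ref{lem:binomial} applies to it. Put $\tilde\sigma_i=\tilde\psi^M$. Then $\iota\tilde\sigma_i=\Psi_i\iota$ with $\tilde\sigma_i$ and $\Psi_i$ bijective, so $\iota\tilde\sigma_i^{-1}=\Psi_i^{-1}\iota$ and $\iota\tilde\sigma_i^m=\Psi_i^m\iota$ for all $m\in\mathbb Z$.

Let $\tilde h$ be a lift of $h$. By Step 1, $\tilde\sigma_i^m\tilde h$ is a lift of $(\sigma_i^*)^mh$. Its coefficient of $x^\alpha$ is $p^{-|\alpha|}$ times the coefficient of $t^\alpha$ in $\Psi_i^m(\iota\tilde h)$, hence equals $\gamma_\alpha(m)$ for an element $\gamma_\alpha\in\mathcal A$ independent of $m$, by Lemma~\ref{lem:binomial}. Lemma~\ref{lem:jets} gives the congruence.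
\end{proof}

\begin{example}
Let $\mathcal X=\mathbb A^1_{\mathbb Z_p}$, $\phi(x)=x+1$ and $v=0$. No power of $\phi$ other than the identity fixes $v$, but $N_1=p$ works for $\bar v$. Here $f=x-p$, $F=t-1$ and $M=p(p-1)$, so $(\sigma^*)^mx=x-p^2(p-1)m$. For $h=x$ we get $\gamma_0=-p^2(p-1)T$, $\gamma_1=1$, and $\gamma_\alpha=0$ for $\alpha\ge2$.
\end{example}

\section{Dimension as a family of rank conditions}\label{sec:rank}

Proposition~\ref{prop:interp} controls the generators of $J_n$ in each finite-dimensional space $B/\mathfrak m^{d+1}$. We must read off $\dim B/J_n$ from these spaces, by conditions of the form ``rank at most a given number'' whose shape does not depend on $n$. One value of $d$ is not enough. In $B=\mathbb Q_p[x_1,x_2]_{(x_1,x_2)}$ take $J=(x_2,\ x_2-\gamma x_1^q)$ with $\gamma\in\mathbb Q_p$ and $q\ge1$. Then $B/(J+\mathfrak m^{d+1})=\mathbb Q_p[x_1]/(\gamma x_1^q,x_1^{d+1})$ has vector space dimension $d+1$ if $\gamma=0$ and $\min(q,d+1)$ otherwise, so the values $d<q$ do not distinguish the curve from the point. All $d$ together do, and this detects dimension at least $1$. For dimension at least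 $j$ we first cut by $j-1$ functions; since good functions depend on the ideal, we cut in all possible ways.

\begin{lemma}\label{lem:dim}
Let $(B,\mathfrak m)$ be a noetherian local $\mathbb Q_p$-algebra with residue field $\mathbb Q_p$, and $J\subset B$ an ideal, possibly the unit ideal. Then $\dim B/J\ge0$ if and only if $\dim_{\mathbb Q_p}B/(J+\mathfrak m)\ge1$. For $j\ge1$, $\dim B/J\ge j$ if and only if
\begin{equation}\label{eq:star}
\dim_{\mathbb Q_p}B/\bigl(J+(u_1,\dots,u_{j-1})+\mathfrak m^{d+1}\bigr)\ge d+1
\end{equation}
for all $u_1,\dots,u_{j-1}\in\mathfrak m$ and all $d\ge0$.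
\end{lemma}

\begin{proof}
Both conditions in the first claim say $J\subset\mathfrak m$. Let $j\ge1$, fix $u=(u_1,\dots,u_{j-1})$, and put $C=B/(J+(u))$ and $\mathfrak c=\mathfrak mC$; the left side of \eqref{eq:star} is $\dim_{\mathbb Q_p}C/\mathfrak c^{d+1}$. We claim that \eqref{eq:star} holds for all $d$ if and only if $\dim C\ge1$. If $\dim C\ge1$, then $\mathfrak c$ is not nilpotent, so $\mathfrak c^i\ne\mathfrak c^{i+1}$ for all $i\ge0$ by Nakayama's lemma, and the $d+1$ nonzero quotients $\mathfrak c^i/\mathfrak c^{i+1}$, $0\le i\le d$, give \eqref{eq:star}. If $\dim C\le0$, which includes $C=0$, then $C$ has finite length with composition factors $\mathbb Q_p$, and \eqref{eq:star} fails for $d\ge\dim_{\mathbb Q_p}C$.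

It remains to show that $\dim B/J\ge j$ if and only if $\dim C\ge1$ for all $u$. Recall that dividing a noetherian local ring by an element of its maximal ideal lowers the dimension by at most one, and that a noetherian local ring of dimension $\delta\ge0$ has a system of parameters, that is, $\delta$ elements of the maximal ideal with quotient of dimension $0$. If $\dim B/J\ge j$, the first fact gives $\dim C\ge j-(j-1)=1$. If $0\le\dim B/J\le j-1$, lift a system of parameters of $B/J$ to $\mathfrak m$ and complete it by zeros to a tuple $u$ of length $j-1$; then $\dim C=0$. If $B/J=0$, then $u=0$ gives $C=0$.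
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:padic}]
Take $N$ and $\sigma_i$ from Proposition~\ref{prop:interp}, fix $a\in\{0,\dots,N-1\}$, and let $n=a+Nm$.

\emph{Generators of $J_n$.} The subscheme $\phi_i^n(\mathcal Z_i)=\phi_i^{Nm}(\phi_i^a(\mathcal Z_i))$ is the preimage of $\phi_i^a(\mathcal Z_i)$ under $\sigma_i^m$. Let $h_{i,1},\dots,h_{i,q_i}$ generate the ideal of $\phi_i^a(\mathcal Z_i)$ in the noetherian ring $O$; it is the unit ideal if $\bar v\notin\phi_i^a(\mathcal Z_i)$. Since $\sigma_i$ fixes $\bar v$, the ideal of $\phi_i^n(\mathcal Z_i)$ in $O$ is generated by the elements $(\sigma_i^*)^mh_{i,s}$. The ideal of an intersection is the sum of the ideals, and $B=O_P$, so $J_n$ is generated by the images in $B$ of all $(\sigma_i^*)^mh_{i,s}$.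

\emph{The matrices.} Let $j\ge1$, and fix $u\in\mathfrak m^{\times(j-1)}$, $d\ge0$ and a basis of the $\mathbb Q_p$-vector space $B_d=B/\mathfrak m^{d+1}$, of dimension $D$. By Lemma~\ref{lem:coords}, the image of $J_n+(u)$ in $B_d$ is spanned by the vectors $x^\beta u_l$ and $x^\beta(\sigma_i^*)^mh_{i,s}$ with $|\beta|\le d$. The former do not depend on $m$. By Proposition~\ref{prop:interp} the latter are $\sum_{|\alpha|\le d}\gamma_\alpha(m)x^{\alpha+\beta}$, with $\gamma_\alpha\in\mathcal A$ depending only on $(i,s)$ and $\alpha$; their coordinates are fixed $\mathbb Q_p$-linear combinations of the $\gamma_\alpha(m)$. So there is a matrix $\Gamma_{u,d}$ over $\mathcal A$, independent of $m$, such that the rows of $\Gamma_{u,d}(m)$ span the image of $J_n+(u)$. Condition \eqref{eq:star} for $J_n$ reads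
\[
\operatorname{rank}\Gamma_{u,d}(m)\le D-d-1 .
\]
If $D-d\ge1$, let $G_{u,d}\subset\mathcal A$ be the set of minors of $\Gamma_{u,d}$ of size $D-d$, which is empty if the matrix has none. If $D-d\le0$ the condition never holds, and we put $G_{u,d}=\{1\}$. In both cases \eqref{eq:star} holds for $J_n$ if and only if $g(m)=0$ for all $g\in G_{u,d}$. Let $G_{a,j}$ be the union of the sets $G_{u,d}$ over all $u$ and $d$. For $j=0$, the condition $J_n\subset\mathfrak m$ says that the constant terms $\gamma_0(m)$ of all generators vanish, and we let $G_{a,0}$ be the set of these $\gamma_0$. By Lemma~\ref{lem:dim},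
\[
\{m\in\mathbb Z:\dim B/J_{a+Nm}\ge j\}=\{m\in\mathbb Z:\ g(m)=0\text{ for all }g\in G_{a,j}\}.
\]
This set is $\mathbb Z$ if $G_{a,j}\subset\{0\}$, and otherwise it is finite by Strassmann's theorem.
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\begin{remark}
Characteristic zero is used to embed $K$ in $\mathbb Q_p$. Finite type is used for the descent to $k_0$ and $A$, for the finiteness of $\mathcal X(\mathbb F_p)$, and for the noetherian property of $O$. Invertibility of the $\phi_i$ makes $\bar v$ periodic and the matrices $(a_{lj}\bmod p)$ invertible. Each $\phi_i$ is interpolated on its own and two different $\phi_i$ are never composed, which is why they need not commute; they share only the point $\bar v$, the coordinates and the number $N$. Separatedness plays no role in the argument.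
\end{remark}

\section{Which semilinear sets occur}\label{sec:which}

We prove Theorem~\ref{thm:which}. By Corollary~\ref{cor:answer} every exceptional set is semilinear, so it remains to prove the restrictions in cases (1) and (2) and to realize all listed sets.

\subsection{Restrictions in low codimension}

Let $(b,c)=(1,1)$. Then $Y$ and $\phi^n(Z)$ are irreducible of the same dimension, so Lemma~\ref{lem:contain} gives $E=\{n:\phi^n(Z)=Y\}$. If $n_0\in E$, then $n\in E$ if and only if $\phi^{n-n_0}(Y)=Y$. So $E$ is empty or a coset of the subgroup $\{n:\phi^n(Y)=Y\}$ of $\mathbb Z$, which is $\{0\}$ or $N\mathbb Z$ with $N\ge1$.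

Let $(b,c)\in\{(1,2),(2,1)\}$. By Lemma~\ref{lem:contain}, $E=\{n:\psi^n(C)\subset D\}$, where $(\psi,C,D)$ is $(\phi,Z,Y)$ or $(\phi^{-1},Y,Z)$. In both cases $C$ and $D$ are irreducible and $\dim C=\dim D-1$. Suppose $E$ is infinite. We show that $E+N=E$ for some $N\ge1$, which makes $E$ a finite union of classes modulo $N$. If $\psi^N(C)=C$ for some $N\ge1$, then $\psi^{n+N}(C)=\psi^n(C)$ for all $n$ and we are done. Otherwise the sets $\psi^n(C)$ are pairwise distinct. Being semilinear and infinite, $E$ contains a class $a+N\mathbb Z$. Let $U=\bigcup_{m\in\mathbb Z}\psi^{a+Nm}(C)\subset D$. If the closure of $U$ were a proper subset of $D$, its components would have dimension at most $\dim D-1$, and each of the infinitely many irreducible closed sets $\psi^{a+Nm}(C)$, having dimension $\dim D-1$, would be a component. This is impossible, so $U$ is dense in $D$. From $\psi^N(U)=U$ we get $\psi^N(D)=D$, so $\psi^n(C)\subset D$ if and only if $\psi^{n+N}(C)\subset D$.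

The last step is where $\dim C=\dim D-1$ is used. With more room, the translates of $C$ along a class can fill a proper periodic subvariety of $D$, while $D$ itself contains further translates by coincidence; the examples in $\mathbb A^4$ below are of this kind.

\subsection{Padding}

Say that $(\phi,Y,Z)$ \emph{realizes $E$ for $(b,c)$} if $\phi$ is a linear automorphism of $\mathbb A^{b+c}$, $Y$ and $Z$ are irreducible closed subvarieties through $0$ of codimensions $b$ and $c$, $Y$ is smooth, and $E$ is the exceptional set for $V=\{0\}$.

\begin{lemma}\label{lem:pad}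
If $E$ is realized for $(b,c)$, it is realized for $(b+b',c+c')$ for all $b',c'\ge0$.
\end{lemma}

\begin{proof}
On $\mathbb A^{b+c}\times\mathbb A^{b'}\times\mathbb A^{c'}$ take $\phi'=\phi\times\mathrm{id}\times\mathrm{id}$, $Y'=Y\times0\times\mathbb A^{c'}$ and $Z'=Z\times\mathbb A^{b'}\times0$. These are irreducible of codimensions $b+b'$ and $c+c'$, $Y'$ is smooth, and $Y'\cap\phi'^n(Z')=(Y\cap\phi^n(Z))\times0\times0$.
\end{proof}

Example~\ref{ex:lines} realizes the sets in case (1). The pairs in case (3) are $(1,c)$ with $c\ge3$, $(b,1)$ with $b\ge3$, and $(b,c)$ with $b,c\ge2$. By Lemma~\ref{lem:pad} it suffices to treat $(1,2)$ and $(2,1)$ in case (2), and $(1,3)$, $(3,1)$ and $(2,2)$ in case (3). Below, $\zeta$ is a primitive $N$-th root of unity and $\mathcal R\subset\mathbb Z/N\mathbb Z$.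

\subsection{A line and a hypersurface}

Let $L$ be a line through $0$ in $\mathbb A^\delta$, $D$ a smooth irreducible hypersurface through $0$, $\alpha$ a linear automorphism, and $E=\{n:\alpha^n(L)\subset D\}$. By Lemma~\ref{lem:contain}, $(\phi,Y,Z)=(\alpha,D,L)$ realizes $E$ for $(1,\delta-1)$, and $(\alpha^{-1},L,D)$ realizes $E$ for $(\delta-1,1)$.

To obtain a union of conditions we would take for $D$ a union of hyperplanes, defined by a product $H$ of linear forms. This is reducible, so we add a coordinate $x_3$, fixed by $\alpha$ and zero on $L$, and let $D=\{x_3+H=0\}$. If $H$ is homogeneous of degree $q\ge1$ in the other coordinates, then $D$ is a graph, hence smooth and irreducible, and $0\in D$. If $\alpha^n(L)$ is spanned by $w_n$, with last coordinate $0$, then $x_3+H$ takes the value $\lambda^qH(w_n)$ at $\lambda w_n$, so $\alpha^n(L)\subset D$ if and only if $H(w_n)=0$.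
\begin{itemize}
\item \emph{$E$ finite and nonempty, in $\mathbb A^3$ with coordinates $(x_0,x_1,x_3)$.} Take $\alpha(x_0,x_1,x_3)=(x_0,x_1+x_0,x_3)$, $L=k(1,0,0)$ and $H=\prod_{s\in E}(x_1-sx_0)$. Then $w_n=(1,n,0)$ and $H(w_n)=\prod_{s\in E}(n-s)$.
\item \emph{$E=\{n:n\bmod N\in\mathcal R\}$ nonempty, in $\mathbb A^3$.} Take $\alpha=\operatorname{diag}(1,\zeta,1)$, $L=k(1,1,0)$ and $H=\prod_{\rho\in\mathcal R}(x_1-\zeta^\rho x_0)$. Then $w_n=(1,\zeta^n,0)$ and $H(w_n)=\prod_{\rho\in\mathcal R}(\zeta^n-\zeta^\rho)$.
\item \emph{$E=F\cup\{n:n\bmod N\in\mathcal R\}$ nonempty with $F$ finite, in $\mathbb A^4$.} Take $\alpha(x_0,x_1,x_2,x_3)=(x_0,x_1+x_0,\zeta x_2,x_3)$, $L=k(1,0,1,0)$ and $H=\prod_{s\in F}(x_1-sx_0)\prod_{\rho\in\mathcal R}(x_2-\zeta^\rho x_0)$. Then $w_n=(1,n,\zeta^n,0)$ and $H(w_n)=\prod_{s\in F}(n-s)\prod_{\rho\in\mathcal R}(\zeta^n-\zeta^\rho)$.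
\end{itemize}
In each case $H(w_n)=0$ if and only if $n\in E$, because $k$ has characteristic zero and $\zeta$ has order $N$. For $E=\emptyset$ take any of these pairs $(\alpha,L)$ and $D=\{x_0=0\}$, which contains no $w_n$. This settles $(1,2)$, $(2,1)$, $(1,3)$ and $(3,1)$.

\subsection{A plane and a cone}

The pair $(2,2)$ is reached by padding only from pairs for which mixed sets such as $\{1\}\cup2\mathbb Z$ are excluded, so it needs its own construction. Let $E$ be any semilinear set, possibly empty. Write $E=F\sqcup\{n:n\bmod N\in\mathcal R\}$ with $F$ finite, removing from $F$ the elements that lie in the classes. Replacing $N$ by a multiple larger than all differences of elements of $F$, and $\mathcal R$ by its preimage, we may assume that the elements of $F$ lie in pairwise distinct classes modulo $N$, none in $\mathcal R$. On $\mathbb A^4$ let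
\[
\phi^{-1}(x_0,x_1,x_2,x_3)=(x_0,\,x_1,\,x_2+x_1,\,\zeta x_3),\qquad Y=\{(\lambda,\mu,0,\lambda):\lambda,\mu\in k\},
\]
so that $\phi^{-n}(Y)=\{(\lambda,\mu,n\mu,\zeta^n\lambda)\}$. Let $\ell_n\subset\mathbb P^3$ be the line defined by this plane. We take for $Z$ the affine cone over an irreducible closed curve $C\subset\mathbb P^3$, an irreducible surface through $0$. The intersection $\phi^{-n}(Y)\cap Z$ is the cone over $\ell_n\cap C$, so it equals $\{0\}$ if $\ell_n\cap C=\emptyset$, and otherwise $0$ lies on a line contained in it. Hence the exceptional set is $\{n:\ell_n\cap C\ne\emptyset\}$.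

For $n$ in the class $i\in\mathbb Z/N\mathbb Z$, the line $\ell_n$ lies in the plane $\Pi_i=\{x_3=\zeta^ix_0\}$. In the affine coordinates $(x_1,x_2)$ on the part $x_0=1$ of $\Pi_i$ it is the line $x_2=nx_1$. The point $(0,0)$ lies on all these lines, the point $(1,s)$ lies only on the line of slope $s$, and the point $(0,1)$ lies on none (Figure~\ref{fig:pencil}). We construct $C$ so that it meets the affine part of each $\Pi_i$ in one point, chosen from these three.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05]
\draw (-2,-2) -- (2,2) node[right] {$\ell_1$};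
\draw (-2,2) -- (2,-2) node[right] {$\ell_{-1}$};
\draw (-0.667,-2) -- (0.667,2) node[above] {$\ell_3$};
\draw (0.667,-2) -- (-0.667,2) node[above] {$\ell_{-3}$};
\draw[dashed] (0,-2) -- (0,2.3);
\fill (0,0) circle (2pt);
\fill (1,1) circle (2pt);
\fill (0,1) circle (2pt);
\node[right] at (0.3,0) {$(0,0)$};
\node[right] at (1.1,0.9) {$(1,s)$};
\draw[gray] (0,1) -- (-1.5,0.45);
\node[left] at (-1.5,0.45) {$(0,1)$};
\end{tikzpicture}
\caption{The affine part of the plane $\Pi_i$ with coordinates $(x_1,x_2)$ and the lines $\ell_n\colon x_2=nx_1$ for $n$ in the class $i$, drawn for $N=2$ and odd $n$. The curve $C$ meets this affine plane in one point: $(0,0)$ lies on every $\ell_n$, $(1,s)$ (here $s=1$) on one, $(0,1)$ on none. The point at infinity of $C$ is the vertical direction (dashed), which is the direction of no $\ell_n$.}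
\label{fig:pencil}
\end{figure}

The $N$ elements $\zeta^i$ are distinct, so by Lagrange interpolation there are $f,g_0\in k[\tau]$ of degree at most $N-1$ with
\[
\bigl(f(\zeta^i),g_0(\zeta^i)\bigr)=\begin{cases}(0,0)&\text{if } i\in\mathcal R,\\(1,s)&\text{if } i \text{ is the class of } s\in F,\\(0,1)&\text{otherwise.}\end{cases}
\]
The curve $\tau\mapsto[1:f(\tau):g_0(\tau):\tau]$ has the right affine points, but its point at infinity is not under control and might lie on some $\ell_n$. We therefore put $g=g_0+\tau(\tau^N-1)$, which has the same values at the $\zeta^i$ and has degree $N+1$, larger than the degrees of $1$, $f$ and $\tau$. Dividing by $\tau^{N+1}$, we see that $\tau\mapsto[1:f(\tau):g(\tau):\tau]$ extends to a morphism $\mathbb P^1\to\mathbb P^3$ with $\infty\mapsto[0:0:1:0]$. It is nonconstant because $x_3/x_0=\tau$. Its image $C$ is an irreducible closed curve.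

The point $[0:0:1:0]$ lies on no $\ell_n$: it would require $\lambda=\mu=0$, which makes the third coordinate $n\mu$ zero. The point $[1:f(\tau):g(\tau):\tau]$ lies on $\ell_n$ if and only if it has the form $[1:\mu:n\mu:\zeta^n]$, that is, $\tau=\zeta^n$ and $g(\zeta^n)=nf(\zeta^n)$. So $n$ is exceptional if and only if $g(\zeta^n)=nf(\zeta^n)$. If $n\bmod N\in\mathcal R$ this reads $0=0$. If $n$ is in the class of $s\in F$ it reads $s=n$ in $k$, which in characteristic zero holds only for the integer $n=s$. For all other $n$ it reads $1=0$. The exceptional set is $E$, the plane $Y$ is smooth, and $Y$ and $Z$ have codimension $2$. This completes the proof of Theorem~\ref{thm:which}.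

\section{Positive characteristic}\label{sec:charp}

In characteristic $p$ there is a third mechanism besides coincidence and periodicity: the Frobenius map is additive, so a linear relation that holds at time $1$ can return at the times $p,p^2,\dots$.

\begin{proof}[Proof of Proposition~\ref{prop:charp}]
Let $t\in k$ be transcendental over $\mathbb F_p$, so that $t$ and $1+t$ are nonzero. On $X=\mathbb A^4$ with $V=\{0\}$ let
\[
\phi^{-1}=\operatorname{diag}(1,t,1+t,1),\quad Y=\{(\lambda,\lambda,\lambda,\mu):\lambda,\mu\in k\},\quad Z=\{x_2=x_0+x_1,\ x_3=0\}.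
\]
Both $Y$ and $Z$ are planes through $0$. We have $\phi^{-n}(Y)=\{(\lambda,\lambda t^n,\lambda(1+t)^n,\mu)\}$, and such a point lies in $Z$ if and only if $\mu=0$ and $\lambda\bigl((1+t)^n-t^n-1\bigr)=0$. So the intersection is a line if $(1+t)^n=1+t^n$ and is $\{0\}$ otherwise, and $E=\{n:(1+t)^n=1+t^n\}$. Since $t$ is transcendental, we may compare the two sides as rational functions.
\begin{itemize}
\item For $n=0$ the equation reads $1=2$, which is false in every field.
\item For $n=-m<0$, multiplying by $t^m(1+t)^m$ gives $t^m-(1+t)^m=t^m(1+t)^m$. The left side has degree at most $m$ and the right side has degree $2m$, so the equation fails.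
\item For $n=p^iq$ with $q\ge1$ and $p\nmid q$, put $y=t^{p^i}$, which is again transcendental. Since $(1+t)^{p^i}=1+y$, the equation reads $(1+y)^q=1+y^q$. It holds for $q=1$. For $q>1$ the coefficient of $y$ is $q\ne0$ on the left and $0$ on the right, so it fails.
\end{itemize}
Hence $E=\{p^i:i\ge0\}$. This set is infinite and contains no negative integer, so it is not semilinear.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Cassels}
J.~W.~S. Cassels, \emph{An embedding theorem for fields}, Bull. Austral. Math. Soc. \textbf{14} (1976).

\bibitem{LL}
John Lesieutre and Daniel Litt, \emph{Dynamical Mordell-Lang and Automorphisms of Blow-ups}, arXiv:1604.08216 (2016).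

\end{thebibliography}
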